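\title{Triangulated surfaces without vertex spanning planar Laman graphs}

\begin{abstract}
We show that a triangulation of a closed surface need not contain a planar Laman graph through all of its vertices. An explicit example has $189$ vertices and lives on the orientable surface of genus $28$, and every surface with Euler characteristic at most $-31$ has infinitely many such triangulations. These results rest on an edge count. A homological argument gives more: for every $\varepsilon>0$, every surface $M$ of sufficiently large Euler genus $e(M)$ has infinitely many triangulations in which no vertex spanning Laman graph embeds in a surface of Euler genus less than $(1-\varepsilon)\,e(M)$.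
\end{abstract}

\section{The question and the results}\label{sec:intro}

Graphs are finite and simple unless they are called multigraphs. A \emph{framework} in the plane is a graph $G=(V,E)$ together with a map $p:V\to\mathbb{R}^2$; one thinks of the edges as bars and of the vertices as joints. An \emph{infinitesimal motion} of the framework is a map $u:V\to\mathbb{R}^2$ with
\[
\langle p(x)-p(y),\,u(x)-u(y)\rangle=0\qquad\text{for every edge } xy,
\]
which says that moving the joints with velocities $u$ preserves all edge lengths to first order. The motion is \emph{trivial} if it comes from a rigid motion of the whole plane, that is, if $u(x)=Sp(x)+t$ for a skew-symmetric matrix $S$ and a vector $t$. The framework is \emph{infinitesimally rigid} if all its infinitesimal motions are trivial, and $G$ is \emph{$2$-rigid} if this happens for some $p$ (a generic $p$ then works as well).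

There are $2|V|$ unknowns, one linear equation per edge, and a space of trivial solutions of dimension at most three, so a $2$-rigid graph has at least $2|V|-3$ edges. A \emph{Laman graph} is a minimal $2$-rigid graph: one that is $2$-rigid but loses this property when any edge is deleted. Laman's theorem describes these graphs by counting alone: a graph with $|V|\ge2$ is a Laman graph if and only if $|E|=2|V|-3$ and every set of $k\ge2$ vertices spans at most $2k-3$ edges. This description is the only property of Laman graphs that we use.

A \emph{surface} is compact, connected and without boundary. A \emph{triangulation} of a surface $M$ is a finite simplicial complex whose geometric realization is homeomorphic to $M$; its vertices and edges form a simple graph, the \emph{$1$-skeleton}. A subgraph of the $1$-skeleton is \emph{vertex spanning} if it contains every vertex. The following problem comes from the paper of Nevo and Tarabykin \cite{NT}.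

\begin{quote}
\emph{Does every triangulation of a surface have a vertex spanning subgraph that is a planar Laman graph?}
\end{quote}

For the sphere the answer is yes, a known result of Kir\'aly. Each of the two requirements is harmless by itself: every triangulation of every surface has a vertex spanning Laman graph (Lemma~\ref{lem:spanning} below), and on the sphere every subgraph of the $1$-skeleton is planar. On other surfaces the counts also suggest a positive answer. A Laman graph needs $2|V|-3$ edges, while planarity permits $3|V|-6$, so there is room to spare; and a triangulation of $M$ has $3|V|-3\chi(M)$ edges to choose from, more as the genus grows. In the extreme case of a complete $1$-skeleton, any planar Laman graph with the right number of vertices will do. The answer is nevertheless negative.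

\begin{theorem}\label{thm:example}
There is a triangulation of the orientable surface of genus $28$, with $189$ vertices, whose $1$-skeleton has no vertex spanning planar subgraph of minimum degree at least $2$. In particular it has no vertex spanning planar Laman graph.
\end{theorem}

A graph is \emph{$2$-connected} if it has at least three vertices, is connected, and stays connected after the deletion of any one vertex.

\begin{theorem}\label{thm:31}
Every surface $M$ with $\chi(M)\le-31$ has infinitely many triangulations with no $2$-connected planar vertex spanning subgraph, hence with no planar $2$-rigid, and no planar Laman, vertex spanning subgraph.
\end{theorem}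

We do not determine what happens on the individual surfaces with $-30\le\chi\le1$.

Planarity is the extreme case of a quantitative question. Let $e(M)=2-\chi(M)$ be the \emph{Euler genus}. A vertex spanning subgraph of a triangulation of $M$ embeds in $M$ itself, and the problem asks for one that embeds in the sphere, where $e=0$. How much of the genus can be saved? In general, essentially none.

\begin{theorem}\label{thm:genus}
For every $\varepsilon>0$ there is $e_0$ such that every surface $M$, orientable or not, with $e(M)\ge e_0$ has infinitely many triangulations with the following property: if a $2$-connected vertex spanning subgraph (for example, any vertex spanning Laman graph) embeds in a surface $N$, then $e(N)\ge(1-\varepsilon)\,e(M)$. The constant $1$ is best possible.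
\end{theorem}

All three theorems start from the same device. Take a triangulation $K$ and put a new vertex inside every face. A Laman graph must reach each new vertex through two of the three corners of its face, and such a detour is as good as an edge of that face. So the Laman graph contains, as a minor, a subgraph $T$ of the $1$-skeleton of $K$ that has an edge in every face of $K$. For Theorems~\ref{thm:example} and~\ref{thm:31} we choose $K$ with many faces and few vertices, so that $T$ has too many edges to be planar (Sections~\ref{sec:example} and~\ref{sec:filled}). For Theorem~\ref{thm:genus} we choose $K$ at the opposite extreme, with almost no short noncontractible closed walks, and show that $T$ carries almost all of the homology of $M$ and cannot shed it in another surface (Sections~\ref{sec:homology} and~\ref{sec:covers}).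

\section{Laman graphs and graphs on surfaces}\label{sec:prelim}

\subsection*{Triangulations}
The orientable surface of genus $g$ has Euler genus $2g$, and the connected sum of $k$ projective planes has Euler genus $k$. By the classification theorem a surface is determined by its Euler genus and its orientability. Euler genus is additive under connected sums, and a connected sum is orientable if and only if both summands are.

In a triangulation $K$ of a surface $M$ every edge lies in exactly two faces, and the link of every vertex $v$ (the graph formed by the edges $xy$ such that $vxy$ is a face) is a single cycle. Conversely, a connected complex generated by triangles in which every vertex link is a single cycle triangulates a surface. If $K$ has $V$ vertices, $E$ edges and $F$ faces, then $3F=2E$ and $V-E+F=\chi(M)$, so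
\begin{equation}\label{eq:count}
E=3V-3\chi(M),\qquad F=2V-2\chi(M).
\end{equation}
The \emph{dual graph} $K^*$ has the faces of $K$ as vertices, and for every edge $e$ of $K$ an edge $e^*$ joining the two faces that contain $e$. It is simple, because two faces with two common edges have the same three vertices and hence coincide. It is connected: the faces around one vertex form a cycle of $K^*$, the cycles of two adjacent vertices share a face, and the $1$-skeleton is connected.

\subsection*{Laman graphs}

\begin{lemma}\label{lem:laman}
\begin{enumerate}
\item[(a)] If $L$ is a Laman graph and $x\ne y$ are vertices of $L$, then adding a new vertex $z$ and the edges $zx$, $zy$ gives a Laman graph.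
\item[(b)] Every Laman graph, and every $2$-rigid graph, on $n\ge3$ vertices is $2$-connected, and hence has minimum degree at least $2$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The number of edges becomes $2n-3+2=2(n+1)-3$. A set of $k\ge3$ vertices containing $z$ spans at most $2(k-1)-3+2=2k-3$ edges, a set of two vertices spans at most one edge, and sets avoiding $z$ are unaffected.

(b) Let $L$ be a Laman graph. Every nonempty set $A$ of vertices spans at most $2|A|-2$ edges, the case $|A|=1$ included. If $L$ is disconnected, split its vertex set into nonempty parts $A,B$ with no edge between them; then $L$ has at most $(2|A|-2)+(2|B|-2)=2n-4$ edges. If $L$ is connected and $L-x$ is not, let $A$ consist of $x$ and one component of $L-x$, and let $B$ consist of $x$ and the other components. Then $|A|,|B|\ge2$, $|A|+|B|=n+1$, and every edge lies inside $A$ or inside $B$, so $L$ has at most $(2|A|-3)+(2|B|-3)=2n-4$ edges. Both bounds contradict $|E|=2n-3$.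

Deleting edges from a $2$-rigid graph as long as it stays $2$-rigid leaves a Laman graph on the same vertices, and adding edges back preserves $2$-connectivity. Finally, in a connected graph on at least three vertices, a vertex with a single neighbor is cut off by deleting that neighbor.
\end{proof}

\begin{example}\label{ex:zigzag}
A single edge is a Laman graph. By Lemma~\ref{lem:laman}(a), so is the \emph{zigzag} on $v_1,\dots,v_n$ in which every vertex is joined to the two preceding ones (and $v_2$ to $v_1$). It is planar: place the vertices with odd index in order on one line and those with even index on a parallel line, and the edges triangulate a strip.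
\end{example}

\begin{lemma}\label{lem:spanning}
Every triangulation of a surface has a vertex spanning Laman graph.
\end{lemma}

\begin{proof}
Since the dual graph is connected, the faces can be ordered $\sigma_1,\dots,\sigma_F$ so that every $\sigma_j$ with $j\ge2$ shares an edge with an earlier face. We build Laman graphs $L_j$ in the $1$-skeleton whose vertex set is that of $\sigma_1\cup\dots\cup\sigma_j$. Let $L_1$ be the boundary of $\sigma_1$, the zigzag on three vertices. For $j\ge2$ two vertices $x,y$ of $\sigma_j$ already lie in $L_{j-1}$. If the third vertex $z$ does too, put $L_j=L_{j-1}$; otherwise add $z$ with the edges $zx$, $zy$ and apply Lemma~\ref{lem:laman}(a). The graph $L_F$ is vertex spanning.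
\end{proof}

\subsection*{Embeddings}
A multigraph \emph{embeds} in a surface $N$ if it can be drawn in $N$ without crossings; it is \emph{planar} if it embeds in $S^2$. Embeddability in $N$ passes to minors: it survives the deletion of vertices and edges, and the contraction of an edge with distinct ends, since collapsing an arc of $N$ to a point gives a surface homeomorphic to $N$. A connected set of vertices is contracted to one vertex by contracting the edges of a spanning tree one at a time.

An embedding of a connected graph $T$ is \emph{cellular} if every component of $N\setminus T$ is an open disk. These disks are the \emph{faces}; the boundary of each is traced by a closed walk in $T$, its \emph{facial walk}. The \emph{length} of a walk is the number of edge traversals. Every edge has two sides, so the lengths of the facial walks add up to $2|E(T)|$, and Euler's formula says that $|V(T)|-|E(T)|+s=\chi(N)$ when there are $s$ faces. The next lemma lets us use these facts for an arbitrary embedding.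

\begin{lemma}\label{lem:cellular}
Let $T$ be a connected graph with at least one edge that embeds in a surface $N$.
\begin{enumerate}
\item[(a)] $T$ embeds cellularly in a surface $N'$ with $\chi(N')\ge\chi(N)$, that is, with $e(N')\le e(N)$.
\item[(b)] If $T$ has $V\ge3$ vertices, then $|E(T)|\le3\,(V-\chi(N))$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $U$ be a regular neighborhood of $T$ in $N$: a compact connected subsurface made of a small disk around each vertex and a thin band along each edge. The closure of $N\setminus U$ is a disjoint union of compact connected surfaces $P_1,\dots,P_m$, where $P_j$ has $b_j\ge1$ boundary circles. Capping these circles with disks turns $P_j$ into a closed surface, so $\chi(P_j)+b_j\le2$ and $\chi(P_j)\le2-b_j\le b_j$. Let $N'$ be obtained from $U$ by gluing a disk to each boundary circle. Then $T$ is cellularly embedded in $N'$, and since circles have Euler characteristic $0$,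
\[
\chi(N')=\chi(U)+\sum_j b_j\ \ge\ \chi(U)+\sum_j\chi(P_j)=\chi(N).
\]

(b) Every facial walk in $N'$ has length at least $3$. Indeed, length $1$ needs a loop. A closed walk of length $2$ in a simple graph runs along one edge and back, and a facial walk turns back along the same edge only at a vertex of degree $1$; so both ends of the edge would have degree $1$, and $T$ would be a single edge. Hence $3s\le2|E(T)|$, and $\chi(N)\le V-|E(T)|+s\le V-|E(T)|/3$.
\end{proof}

For $N=S^2$ part (b) is the bound $3V-6$. It holds for disconnected planar graphs as well, since these can be made connected by adding edges.

\section{A counterexample of genus 28}\label{sec:example}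

We want a triangulation with few vertices and many faces whose structure can be verified by hand. The following family has complete tripartite $1$-skeleton.

Fix $n\ge2$ and take vertices $a_i,b_i,c_i$ with $i\in\mathbb{Z}_n$. Let $\Sigma_n$ be the complex generated by the triangles
\[
\{a_i,b_j,c_k\}\qquad\text{with}\qquad k-i-j\in\{0,1\},
\]
and call $t=k-i-j$ the \emph{type} of the triangle.

\begin{lemma}\label{lem:sigma}
The complex $\Sigma_n$ triangulates an orientable surface, with $V=3n$, $E=3n^2$, $F=2n^2$ and $\chi=3n-n^2$.
\end{lemma}

\begin{proof}
Given the type and two of the indices $i,j,k$, the equation $k-i-j=t$ determines the third. So every pair of vertices with different letters is an edge and lies in exactly one triangle of each type. This gives the counts and shows that $\Sigma_n$ is connected.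

In the link of $a_i$ every vertex has degree $2$, with one edge of each type. From $b_j$ the edge of type $1$ leads to $c_{i+j+1}$, and from there the edge of type $0$ leads to $b_{j+1}$. The walk
\[
b_j,\ c_{i+j+1},\ b_{j+1},\ c_{i+j+2},\ \dots
\]
visits all $2n$ vertices before it closes, so the link is a single cycle. The definition is symmetric in the letters $a$ and $b$, which settles the link of $b_j$. In the link of $c_k$ the edge of type $1$ leads from $a_i$ to $b_{k-i-1}$, and the edge of type $0$ leads from $b_{k-i-1}$ to $a_{i+1}$, so again the link is one cycle of length $2n$.

Orient the triangles of type $0$ as $(a,b,c)$ and those of type $1$ as $(a,c,b)$. The first induce the directions $a\to b$, $b\to c$, $c\to a$ on their edges, the second the opposite directions. As every edge lies in one triangle of each type, the orientation is coherent.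
\end{proof}

For $n=2$ all eight triples occur and $\Sigma_2$ is the octahedron; $\Sigma_3$ is a torus; $\Sigma_9$ has $V=27$, $E=243$, $F=162$, $\chi=-54$ and genus $28$. The complex $\Sigma_n$ itself is no counterexample: the zigzag of Example~\ref{ex:zigzag} on the sequence $a_0,b_0,c_0,a_1,b_1,c_1,\dots$ only joins vertices with different letters, so it is a vertex spanning planar Laman graph. A planar subgraph of $\Sigma_n$ is free to ignore most faces. We take this freedom away.

The \emph{stellar subdivision} of a face $\sigma$ inserts a new vertex $v_\sigma$ into $\sigma$ and joins it to the three vertices of $\sigma$. The result is a triangulation of the same surface. Let $\Sigma_n'$ be obtained from $\Sigma_n$ by the stellar subdivision of every face.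

\begin{proof}[Proof of Theorem~\ref{thm:example}]
The complex $\Sigma_9'$ triangulates the orientable surface of genus $28$ and has $27+162=189$ vertices. Suppose that $L$ is a planar vertex spanning subgraph of its $1$-skeleton with minimum degree at least $2$. For every face $\sigma$ of $\Sigma_9$ the vertex $v_\sigma$ has two neighbors $x_\sigma\ne y_\sigma$ in $L$, and both are vertices of $\sigma$. Let $L_0\subseteq L$ consist of the $27$ old vertices and the $162$ paths $x_\sigma v_\sigma y_\sigma$. Contracting the edge $x_\sigma v_\sigma$ in every path turns $L_0$ into a planar multigraph without loops on the $27$ old vertices, with one edge $x_\sigma y_\sigma$ for every face $\sigma$. The pair $x_\sigma y_\sigma$ is an edge of $\sigma$, and an edge of $\Sigma_9$ lies in only two faces, so no pair occurs more than twice. The underlying simple graph is therefore planar with $27$ vertices and at least $162/2=81$ edges. But a simple planar graph on $27$ vertices has at most $3\cdot27-6=75$ edges.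

The statement on Laman graphs follows from Lemma~\ref{lem:laman}(b).
\end{proof}

For general $n$ the contradiction requires $n^2>9n-6$. This fails for $2\le n\le8$ (for $n=8$ it reads $64>66$), so $n=9$ is the first member of the family to which the argument applies.

\section{Filled subdivisions and the edge count}\label{sec:filled}

To obtain infinitely many examples on a fixed surface, we keep the small triangulation $K$ and allow arbitrary fillings of its faces.

\begin{definition}
A \emph{filled subdivision} of a triangulation $K$ is a simplicial complex $K'$ obtained by replacing every face $\sigma$ of $K$ by a triangulated disk $D_\sigma$ whose boundary is the triangle $\partial\sigma$ and which has at least one interior vertex.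
\end{definition}

The stellar subdivision of all faces is an example. Subdividing further faces inside the disks, one at a time, gives filled subdivisions with arbitrarily many vertices, so every $K$ has infinitely many of them up to isomorphism.

Minimum degree $2$ no longer ties the interior of a disk to its boundary. Fill every face of $\Sigma_9$ by an octahedron with one face removed, so that the three interior vertices form a triangle: the $162$ inner triangles and the nine triangles $a_ib_ic_i$ form a planar vertex spanning subgraph of minimum degree $2$. Connectivity alone is not enough either, since a spanning tree is planar. The property that works is $2$-connectivity, and the object it produces is the following.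

\begin{definition}
A \emph{face cover} of a triangulation $K$ is a connected vertex spanning subgraph $T$ of the $1$-skeleton of $K$ such that every face of $K$ contains an edge of $T$.
\end{definition}

\begin{lemma}\label{lem:cover}
Let $K'$ be a filled subdivision of $K$, and let $L$ be a $2$-connected vertex spanning subgraph of the $1$-skeleton of $K'$ that embeds in a surface $N$. Then $K$ has a face cover that embeds in $N$.
\end{lemma}

\begin{proof}
Call the vertices of $K$ \emph{old}, and consider the components $C$ of the graph obtained from $L$ by deleting all old vertices. An interior vertex of $D_\sigma$ is adjacent in $K'$ only to vertices of $D_\sigma$. So each $C$ consists of interior vertices of a single disk $D_\sigma$, and its old neighbors are vertices of $\sigma$. Every disk has an interior vertex and $L$ is vertex spanning, so every disk contains at least one component $C$.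

Each $C$ has at least two old neighbors in $L$. Otherwise deleting at most one vertex would separate $C$ from the remaining old vertices, of which there are at least three, and this contradicts $2$-connectivity. Choose one old neighbor $x_C$ of each $C$. For an old vertex $x$ let $B_x$ be the union of $\{x\}$ and all $C$ with $x_C=x$. The sets $B_x$ are connected in $L$ and partition its vertex set. Contract each $B_x$ to $x$ and delete loops and repeated edges. The resulting graph $T$ on the old vertices is a connected minor of $L$, so it embeds in $N$.

Every edge of $T$ is an edge of $K$. To see this, note that distinct components $C$ are not adjacent in $L$, so an edge of $T$ comes either from an edge of $L$ between old vertices, or from an edge of $L$ between some $C$ and an old vertex $y\ne x_C$. In the first case the edge lies in some disk $D_\sigma$, so its ends are vertices of $\sigma$. In the second case the edge of $T$ is $x_Cy$, and both $x_C$ and $y$ are vertices of the face $\sigma$ whose disk contains $C$. Two vertices of a face span an edge of $K$.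

Finally, let $\sigma$ be a face and $C$ a component inside $D_\sigma$. It has an old neighbor $y\ne x_C$, so $T$ contains the edge $x_Cy$ of $\sigma$.
\end{proof}

From here on the filling plays no role: everything reduces to bounding from below the Euler genus of a surface that contains a face cover of $K$. The first bound repeats the count of Section~\ref{sec:example}.

\begin{theorem}\label{thm:criterion}
Let $K$ be a triangulation of $M$ with $V$ vertices, and let $N$ be a surface with $-\chi(M)>2V-3\chi(N)$. Then no filled subdivision of $K$ has a $2$-connected vertex spanning subgraph that embeds in $N$.
\end{theorem}

\begin{proof}
Otherwise Lemma~\ref{lem:cover} gives a face cover $T$ that embeds in $N$. Every face contains an edge of $T$ and every edge lies in two faces, so $F\le2|E(T)|$. With \eqref{eq:count} and Lemma~\ref{lem:cellular}(b),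
\[
2V-2\chi(M)=F\le2|E(T)|\le6V-6\chi(N),
\]
that is, $-\chi(M)\le2V-3\chi(N)$, contrary to the hypothesis.
\end{proof}

For $N=S^2$ and $x=-\chi(M)$ the hypothesis reads $V<3+x/2$, so we need triangulations with few vertices. By \eqref{eq:count} and $E\le\binom V2$, every triangulation satisfies
\begin{equation}\label{eq:heawood}
V^2-7V-6x\ge0,
\end{equation}
which for $x>0$ means $V\ge\bigl(7+\sqrt{49+24x}\bigr)/2$. The theorem of Ringel \cite{Ringel} for nonorientable surfaces and of Jungerman and Ringel \cite{JR} for orientable surfaces states that a surface $M$ has a triangulation with exactly
\[
V=\Bigl\lceil\tfrac12\bigl(7+\sqrt{49+24x}\bigr)\Bigr\rceil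
\]
vertices, with three exceptional surfaces, all of which have $\chi\ge-2$.

\begin{proof}[Proof of Theorem~\ref{thm:31}]
Let $x=-\chi(M)\ge31$ and let $K$ be a triangulation of $M$ with the number $V$ of vertices just displayed. We check that $V<3+x/2$.

If $x=31$, then $49+24x=793$ lies strictly between $27^2=729$ and $29^2=841$. So $\frac12(7+\sqrt{793})$ lies strictly between $17$ and $18$, and $V=18<18.5=3+x/2$.

If $x\ge32$, then $x(x-30)\ge64>40$, so $49+24x\le x^2-6x+9=(x-3)^2$. Hence
\[
V<\tfrac12\bigl(7+\sqrt{49+24x}\bigr)+1\le\tfrac12\,(9+x-3)=3+\tfrac x2 .
\]

By Theorem~\ref{thm:criterion} with $N=S^2$, none of the infinitely many filled subdivisions of $K$ has a $2$-connected planar vertex spanning subgraph. Lemma~\ref{lem:laman}(b) gives the statements on $2$-rigid and Laman graphs.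
\end{proof}

\begin{remark}
The number $31$ is the exact limit of Theorem~\ref{thm:criterion} for $N=S^2$. If $V<3+x/2$, then $x\ge2V-5$, and \eqref{eq:heawood} gives $V^2-19V+30\ge0$. The left side is convex in $V$ and equals $-4$ at $V=2$ and at $V=17$, so $V\ge18$ and $x\ge31$.
\end{remark}

\section{The homology carried by a face cover}\label{sec:homology}

In terms of Euler genus, the proof of Theorem~\ref{thm:criterion} shows that a face cover embeds in $N$ only if $e(N)\ge\frac13\,(e(M)+4-2V)$. This bound is always below $e(M)/3$. The factor $3$ is lost because a face cover is only known to have $F/2=E/3$ edges. To reach the constant $1$ we stop counting edges and follow homology classes.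

\subsection*{Homology with coefficients in $\mathbb{Z}_2$}
All homology groups in this section have coefficients in $\mathbb{Z}_2$. For a graph $G$, sets of edges form a vector space under symmetric difference, and $H_1(G)$ is the \emph{cycle space}, the subspace of edge sets in which every vertex has even degree. Its dimension is
\[
\beta(G)=|E(G)|-|V(G)|+\kappa(G),
\]
where $\kappa(G)$ is the number of components. A closed walk $w$ determines the element $[w]\in H_1(G)$ consisting of the edges that it traverses an odd number of times. We use the following facts about a surface $S$. First, $\dim H_1(S)=e(S)$. Second, a closed curve in $S$ has a class in $H_1(S)$ that depends only on its free homotopy class and vanishes for contractible curves. Third, if $G$ is cellularly embedded in $S$, then the map $H_1(G)\to H_1(S)$ induced by inclusion is surjective, it sends $[w]$ to the class of the curve $w$, and its kernel is spanned by the elements $[w]$ for the facial walks $w$; this is the cellular computation of $H_1(S)$.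

The third fact will be applied to three cellular embeddings: a face cover $T$ in a surface $N'$, the $1$-skeleton of $K$ in $M$, and the dual graph $K^*$ in $M$. For the last one, draw the vertex of $K^*$ at the barycenter of its face, and draw $e^*$ from one barycenter through the midpoint of $e$ to the other. Because vertex links are cycles, the complement of $K^*$ in $M$ consists of one open disk around each vertex $v$ of $K$, bounded by the cycle formed by the edges $e^*$ with $v\in e$.

\subsection*{Two ways to lose homology}
Let $T$ be a connected vertex spanning subgraph of the $1$-skeleton of $K$, and let $i:H_1(T)\to H_1(M)$ be induced by inclusion. Let $D\subseteq K^*$ be the graph with all faces of $K$ as vertices and with the edges $e^*$ for which $e$ is \emph{not} in $T$. A cycle of $D$ is a closed band of triangles that $T$ never crosses (Figure~\ref{fig:band}). A small example shows what can go wrong.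

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.5]
\foreach \i in {0,...,5} \draw[gray] (\i,0)--(\i,1);
\foreach \i in {0,...,4} \draw[gray] (\i,0)--(\i+1,1);
\draw[very thick] (-0.3,0)--(5.3,0) (-0.3,1)--(5.3,1);
\foreach \i in {0,...,5} {\fill (\i,0) circle (1.4pt); \fill (\i,1) circle (1.4pt);}
\foreach \i in {0,...,4} {
 \draw[dashed,thick] (\i,0.5)--(\i+0.333,0.667)--(\i+0.667,0.333)--(\i+1,0.5);
 \draw[fill=white] (\i+0.333,0.667) circle (1.2pt);
 \draw[fill=white] (\i+0.667,0.333) circle (1.2pt);}
\draw[dashed,thick] (-0.3,0.35)--(0,0.5) (5,0.5)--(5.3,0.65);
\end{tikzpicture}
\caption{Part of a band of triangles. The thick edges belong to the face cover $T$, the thin edges do not. The dashed curve through the barycenters is part of a cycle of the graph $D$, which crosses exactly the edges not in $T$. Sliding each crossing point down its thin edge moves the curve to a walk along the bottom row.}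
\label{fig:band}
\end{figure}

\begin{example}\label{ex:torus}
Let $m\ge3$. Triangulate the torus with vertex set $\mathbb{Z}_m\times\mathbb{Z}_m$ by joining each vertex $v$ to $v+(1,0)$, $v+(0,1)$ and $v+(1,1)$; each unit square is cut by its diagonal, and $F=2m^2$. Every face contains a horizontal edge. Let $T$ consist of the $m$ horizontal cycles and the $m-1$ vertical edges from $(0,j)$ to $(0,j+1)$ for $0\le j\le m-2$. This is a face cover, and it is planar: draw the horizontal cycles as concentric circles. Both dimensions of the homology of the torus have disappeared, for two different reasons.

One dimension is missed by $T$. The cycle space of $T$ is spanned by the horizontal cycles, which are homotopic to each other, so $\operatorname{rank}i=1$. Correspondingly $D$ has exactly one cycle, the band of $2m$ triangles between the rows $m-1$ and $0$; each other band is cut by a vertical edge of $T$ and gives a path.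

The other dimension is carried by $T$ but killed by the new embedding: the innermost circle is noncontractible in the torus and bounds a face in the sphere.
\end{example}

In the example each loss is paid for by a long object, a band of $2m$ faces or a facial walk of length $m$. This is forced, since a closed walk of length less than $m$ lifts to a closed walk in the plane and is contractible. Long bands use up many faces and long facial walks use up many edges, so there can be few of either. The following proposition makes this precise. It allows a subspace $W$ of exceptional classes that do have short representatives; this flexibility is needed in Section~\ref{sec:covers}.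

\begin{proposition}\label{prop:main}
Let $K$ be a triangulation of $M$ with $F$ faces, let $\ell\ge1$ be an integer, and let $W\subseteq H_1(M)$ be a subspace of dimension $r$ that contains the class of every closed walk of length less than $\ell$ in the $1$-skeleton of $K$. If a filled subdivision of $K$ has a $2$-connected vertex spanning subgraph that embeds in a surface $N$, then
\[
e(N)\ \ge\ e(M)-2r-\frac{4F}{\ell}.
\]
\end{proposition}

We keep the notation of the proposition in three lemmas, and call a closed walk or a cycle \emph{short} if its length is less than $\ell$ and \emph{long} otherwise. The first lemma bounds the loss of the second kind. The graph $T$ lives in two surfaces at once: the facial walks come from the new surface, while their classes are measured in $M$.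

\begin{lemma}\label{lem:step1}
If a face cover $T$ of $K$ embeds in $N$, then $e(N)\ge\operatorname{rank}i-r-3F/\ell$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:cellular}(a), embed $T$ cellularly in a surface $N'$ with $e(N')\le e(N)$. Let $B\subseteq H_1(T)$ be the span of the elements $[w]$ for the facial walks $w$ of this embedding. Then $H_1(T)/B\cong H_1(N')$, so $B$ has codimension $e(N')$ and
\[
\operatorname{rank}i\le\dim i(B)+e(N').
\]
A facial walk is a closed walk in the $1$-skeleton of $K$. If it is short, then $i([w])\in W$. The lengths of all facial walks add up to $2|E(T)|\le2E=3F$, so at most $3F/\ell$ of them are long. Thus $i(B)$ lies in the span of $W$ and at most $3F/\ell$ further vectors, and $\dim i(B)\le r+3F/\ell$.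
\end{proof}

The second lemma identifies the loss of the first kind exactly. It does not need $T$ to meet every face.

\begin{lemma}\label{lem:step2}
If $T$ is a connected vertex spanning subgraph of the $1$-skeleton of $K$, then $\operatorname{rank}i=e(M)-\beta(D)$.
\end{lemma}

\begin{proof}
For a set $S$ of faces of $K$ let $\partial S$ be the set of edges that lie in exactly one face of $S$; it is the sum of the boundaries of the faces in $S$. A cycle of the $1$-skeleton is zero in $H_1(M)$ if and only if it has the form $\partial S$, so $\ker i$ consists of the sets $\partial S$ that are contained in $E(T)$. Now $\partial S\subseteq E(T)$ means that no edge of $D$ joins $S$ to its complement, that is, $S$ is a union of components of $D$. These sets $S$ form a space of dimension $\kappa(D)$. Since $K^*$ is connected, $\partial S=\emptyset$ only if $S$ is empty or the set of all faces. Hence $\dim\ker i=\kappa(D)-1$.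

Put $t=|E(T)|$. Then $\beta(T)=t-V+1$, because $T$ is connected and vertex spanning, and $\beta(D)=(E-t)-F+\kappa(D)$. Therefore
\[
\operatorname{rank}i=(t-V+1)-(\kappa(D)-1)=2-V+E-F-\beta(D)=e(M)-\beta(D).\qedhere
\]
\end{proof}

If $T$ is a spanning tree, then $\operatorname{rank}i=0$ and $\beta(D)=e(M)$: everything is lost. The defining property of a face cover enters now, and only here. It makes the cycles of $D$ disjoint, so that long ones are expensive.

\begin{lemma}\label{lem:step3}
If $T$ is a face cover of $K$, then $\beta(D)\le r+F/\ell$.
\end{lemma}

\begin{proof}
Every face has an edge in $T$, so $D$ has maximum degree at most $2$. Its components are paths (possibly single vertices) and cycles $\gamma_1,\dots,\gamma_c$. A path contributes $0$ to $\beta(D)$ and a cycle contributes $1$, so $\beta(D)=c$. The cycles are vertex-disjoint and $D$ has $F$ vertices, so at most $F/\ell$ of them are long. It remains to show that at most $r$ are short. For this we prove that the classes of the curves $\gamma_1,\dots,\gamma_c$ in $H_1(M)$ are linearly independent and that the classes of the short ones lie in $W$.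

\emph{Independence.} Suppose that the sum of some of the $\gamma_j$ is zero in $H_1(M)$, and let $Y$ be the set of edges of $K$ crossed by these $\gamma_j$. In the cellular embedding of $K^*$ in $M$ the sum is then the sum of the boundaries of the disks around the vertices in some set $U\subseteq V(K)$. An edge $e^*$ survives in the latter sum exactly when one end of $e$ lies in $U$ and the other does not, so $Y$ is the set of edges of $K$ between $U$ and its complement. No edge of $Y$ belongs to $T$, and $T$ is connected and vertex spanning, so $U$ is empty or $U=V(K)$. Hence $Y$ is empty. As the $\gamma_j$ are disjoint and nonempty, the sum had no terms.

\emph{Short cycles.} Let $\gamma=\gamma_j$ have length $m<\ell$. It crosses edges $e_1,\dots,e_m$ of $K$ in cyclic order, at their midpoints $q_1,\dots,q_m$, and the arc of $\gamma$ from $q_k$ to $q_{k+1}$ lies in a face $\sigma_k$ that contains $e_k$ and $e_{k+1}$ (indices modulo $m$). Choose an end $x_k$ of each $e_k$. Then $x_k$ and $x_{k+1}$ are vertices of $\sigma_k$, so they are equal or adjacent. Inside the closed triangle $\sigma_k$, which is simply connected, the arc is homotopic with fixed endpoints to the path that runs from $q_k$ along $e_k$ to $x_k$, then to $x_{k+1}$ along an edge of $\sigma_k$ (or not at all if $x_k=x_{k+1}$), then along $e_{k+1}$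 to $q_{k+1}$. When these $m$ paths are concatenated, each segment between $x_k$ and $q_k$ is traversed once in each direction in immediate succession, and cancels. So $\gamma$ is freely homotopic to a closed walk through $x_1,\dots,x_m$ of length at most $m<\ell$, and its class lies in $W$.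
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:main}]
By Lemma~\ref{lem:cover}, $K$ has a face cover $T$ that embeds in $N$. Lemmas~\ref{lem:step1}, \ref{lem:step2} and~\ref{lem:step3} give
\[
e(N)\ \ge\ \operatorname{rank}i-r-\frac{3F}{\ell}\ =\ e(M)-\beta(D)-r-\frac{3F}{\ell}\ \ge\ e(M)-2r-\frac{4F}{\ell}.\qedhere
\]
\end{proof}

\section{Triangulations with few short essential walks}\label{sec:covers}

In Example~\ref{ex:torus} we may take $\ell=m$ and $r=0$, but then $4F/\ell=8m$ exceeds $e(M)=2$ and Proposition~\ref{prop:main} says nothing. Refining a triangulation lengthens the walks, but it multiplies the faces faster. We need $\ell$ large while $F$ stays proportional to $e(M)$. Finite covers do this: the number of faces and the Euler characteristic are both multiplied by the degree, so their ratio is constant, while a suitable cover unwraps all short noncontractible walks.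

We recall what is needed. For a surface $X$, a subgroup $\Gamma$ of index $d$ in $\pi_1(X)$ determines a connected $d$-fold covering $Y\to X$; the induced map on fundamental groups is injective with image $\Gamma$; we have $\chi(Y)=d\,\chi(X)$; and $Y$ is orientable if $X$ is. A closed curve in $X$ determines a conjugacy class in $\pi_1(X)$, which is trivial if and only if the curve is contractible. A group is \emph{residually finite} if for every element $g\ne1$ there is a normal subgroup of finite index that does not contain $g$. Fundamental groups of surfaces are residually finite \cite{Baumslag,Hempel}.

A triangulation of $X$ lifts to a triangulation of $Y$. The preimage of a closed simplex $\tau$ is a disjoint union of $d$ copies of $\tau$, because $\tau$ is simply connected; these copies are the simplices of $Y$. Each has distinct vertices. Two simplices of $Y$ with the same vertex set project to simplices with the same vertex set, hence to the same simplex $\tau$, and two lifts of $\tau$ with a common vertex coincide. So the lift is a simplicial complex, with $d$ times as many faces.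

Fix once and for all a triangulation $X_0$ of the orientable surface of genus $2$. Let $F_0$ be its number of faces and put $A=F_0/2$, the number of faces per unit of $-\chi(X_0)=2$.

\begin{lemma}\label{lem:tower}
For every integer $\ell\ge1$ there is an integer $d\ge1$ such that for every $k\ge1$ the orientable surface of Euler genus $2+2dk$ has a triangulation $X_k$ with $2dkA$ faces in which every closed walk of length less than $\ell$ is contractible.
\end{lemma}

\begin{proof}
There are finitely many closed walks of length less than $\ell$ in $X_0$. For each noncontractible one choose an element $g$ of its conjugacy class and a normal subgroup of finite index not containing $g$; being normal, the subgroup misses the whole conjugacy class. Let $\Gamma$ be the intersection of these finitely many subgroups (and $\Gamma=\pi_1(X_0)$ if there are none). It is normal, of some finite index $d$. Let $X_1\to X_0$ be the corresponding covering with the lifted triangulation.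

Let $w$ be a closed walk of length less than $\ell$ in $X_1$. Joining it to the base point gives a loop in $X_1$ whose projection represents an element $g\in\Gamma$, and $g$ lies in the conjugacy class of the projection of $w$, which is a closed walk of the same length in $X_0$. By the choice of $\Gamma$ this class is trivial, so $g=1$. By injectivity on fundamental groups, $w$ is contractible in $X_1$.

The surface $X_1$ is orientable with $\chi(X_1)=-2d$, so it has genus $d+1$ and $\pi_1(X_1)$ surjects onto $H_1(X_1;\mathbb{Z})\cong\mathbb{Z}^{2d+2}$, hence onto $\mathbb{Z}/k$. Let $X_k\to X_1$ be the connected $k$-fold covering given by the kernel of such a surjection. It is orientable, $\chi(X_k)=-2dk$, and it has $kdF_0=2dkA$ faces. A closed walk of length less than $\ell$ in $X_k$ projects to a closed walk of the same length in $X_1$, which is contractible; by injectivity again, the walk is contractible in $X_k$.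
\end{proof}

The lemma reaches only orientable surfaces whose Euler genus lies in one arithmetic progression of step $2d$. Every other surface of large genus differs from one of these by a summand of Euler genus at most $2d$. We triangulate this summand arbitrarily. It brings short noncontractible walks, but we show that their classes lie in a subspace of dimension at most $2d$, which serves as $W$.

\begin{proof}[Proof of Theorem~\ref{thm:genus}]
Given $\varepsilon>0$, fix an integer $\ell\ge8A/\varepsilon$ and let $d$ and $X_k$ be as in Lemma~\ref{lem:tower}. Fix a triangulation of each of the finitely many surfaces $R$ with $1\le e(R)\le2d$, and let $C$ be the largest number of faces among them. The numbers $\ell$, $d$, $C$ depend only on $\varepsilon$.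

\emph{The triangulation $K$.} Let $e(M)\ge2d+3$, and write $e(M)-2=2dk+\rho$ with $1\le\rho\le2d$. Then $k\ge1$, since $e(M)-2>2d$. If $M$ is orientable, then $e(M)$ is even, so $\rho$ is even; let $R$ be the orientable surface with $e(R)=\rho$. If $M$ is nonorientable, let $R$ be the nonorientable surface with $e(R)=\rho$. In both cases $X_k\#R$ has the Euler genus and the orientability of $M$, so it is homeomorphic to $M$. Remove a face $abc$ from $X_k$ and a face from $R$, and identify the two boundary triangles. The two parts share only the vertices $a,b,c$; the three edges between them are identified and the triangle $abc$ is removed from both parts, so no vertex set carries two simplices. We obtain a triangulation $K$ of $M$ with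
\[
F\le2dkA+C\le A\,e(M)+C .
\]

\emph{The subspace $W$.} Define $p$ on the vertices of $K$ as the identity on the vertices of $X_k$, and send all other vertices, those of $R$ different from $a,b,c$, to $a$. A simplex of $K$ coming from $X_k$ is fixed, and a simplex coming from $R$ is sent into $\{a,b,c\}$, which spans a face of $X_k$. So $p:K\to X_k$ is a simplicial map; it collapses the summand $R$ into the removed face. Let $p_*:H_1(M)\to H_1(X_k)$ be the induced map on homology with coefficients in $\mathbb{Z}_2$, and put $W=\ker p_*$. Every class in $H_1(X_k)$ is represented by a cycle in the $1$-skeleton of $X_k$, which lies in $K$ and is fixed by $p$. Hence $p_*$ is surjective and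
\[
r=\dim W=e(M)-e(X_k)=\rho\le2d .
\]
A closed walk of length less than $\ell$ in $K$ is mapped by $p$ to a closed walk in $X_k$ that is no longer, once the steps along collapsed edges are dropped. The image is contractible by Lemma~\ref{lem:tower}, so the class of the original walk lies in $W$.

\emph{The bound.} Let $K'$ be any of the infinitely many filled subdivisions of $K$, and suppose that a $2$-connected vertex spanning subgraph of $K'$ embeds in $N$. Proposition~\ref{prop:main} and $4A/\ell\le\varepsilon/2$ give
\[
e(N)\ \ge\ e(M)-4d-\frac{4\,(A\,e(M)+C)}{\ell}\ \ge\ \Bigl(1-\frac{\varepsilon}{2}\Bigr)e(M)-\Bigl(4d+\frac{4C}{\ell}\Bigr).
\]
The right side is at least $(1-\varepsilon)\,e(M)$ as soon as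
\[
e(M)\ \ge\ e_0=\max\Bigl\{\,2d+3,\ \frac{2}{\varepsilon}\Bigl(4d+\frac{4C}{\ell}\Bigr)\Bigr\},
\]
and $e_0$ depends only on $\varepsilon$. Vertex spanning Laman graphs are $2$-connected by Lemma~\ref{lem:laman}(b), so they are covered.

\emph{The constant.} By Lemma~\ref{lem:spanning} every triangulation of $M$ has a vertex spanning Laman graph, and this graph embeds in $N=M$. So the case $e(N)=e(M)$ occurs in every triangulation, and $1-\varepsilon$ cannot be replaced by any number greater than $1$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Baumslag}
G.~Baumslag, 1962.

\bibitem{Hempel}
J.~Hempel, 1972.

\bibitem{JR}
Jungerman and Ringel, Acta Math. 145 (1980).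

\bibitem{NT}
Eran Nevo and Simion Tarabykin, \emph{Vertex spanning planar Laman graphs in triangulated surfaces}, arXiv:2205.00558 (2022).

\bibitem{Ringel}
Ringel, Math. Ann. 130 (1955).

\end{thebibliography}
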